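\title{Sparse bipartite graphs whose subdivisions require average degree linear in the number of edges}

\begin{abstract}
Average degree $C\,e(H)$, with $C$ an absolute constant, forces a subdivision of any graph $H$ without isolated vertices. Kim, Liu, Tang, Wang, Yang and Yang asked whether, for each $\varepsilon>0$, average degree $\varepsilon\, e(H)$ suffices when $H$ is almost bipartite, has large average degree, and has maximum degree at most a small multiple of $\log |H|$. We show that the answer is no for every $\varepsilon<1/4$, even for bipartite regular graphs $H$ of constant degree, and yes for every $\varepsilon>14$. The host graph is a blow-up of the orthogonality graph of $\mathbb{F}_2^t$, and $H$ is a random regular bipartite graph.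
\end{abstract}

\section{The question and the results}\label{sec:intro}

All graphs are finite and simple, and $\log$ is the natural logarithm. For a graph $F$ we write $|F|$ for its number of vertices, $e(F)$ for its number of edges, $d(F)=2e(F)/|F|$ for its average degree and $\Delta(F)$ for its maximum degree. A \emph{subdivision} of a graph $H$ is obtained from $H$ by replacing its edges by internally vertex-disjoint paths. Thus $G$ contains a subdivision of $H$ (as a subgraph) if and only if there are an injective \emph{branch map} $\varphi\colon V(H)\to V(G)$ and, for each edge $uv$ of $H$, a path in $G$ from $\varphi(u)$ to $\varphi(v)$, such that no internal vertex of a path lies on another path or in $\varphi(V(H))$.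

What average degree of $G$ forces a subdivision of $H$? Two known results frame this question; we quote them for orientation and do not use them.
\begin{itemize}
\item[(A)] There is an absolute constant $C$ such that, for every graph $H$ without isolated vertices, every graph $G$ with $d(G)\ge C\,e(H)$ contains a subdivision of $H$.
\item[(B)] If $H$ has $h$ vertices and $d(H)\ge 128\log h$, then some graph $G$ has $d(G)\ge e(H)/40$ and contains no subdivision of $H$.
\end{itemize}
So a bound linear in $e(H)$ always suffices, and for logarithmically dense $H$ it is necessary. For which $H$ does a small multiple $\varepsilon\,e(H)$ suffice?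

Every construction in this paper excludes a subdivision by counting vertices. For an injective map $\varphi\colon V(H)\to V(G)$, say that $\varphi$ \emph{preserves} the edge $uv$ of $H$ if $\varphi(u)\varphi(v)\in E(G)$.

\begin{lemma}\label{lem:count}
Suppose that $G$ contains a subdivision of $H$ whose branch map preserves exactly $X$ edges of $H$. Then $|G|\ge |H|+e(H)-X$.
\end{lemma}

\begin{proof}
Each of the $e(H)-X$ edges that are not preserved is replaced by a path with at least one internal vertex. These internal vertices are distinct, and none is a branch vertex.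
\end{proof}

Three simple hosts show what must be assumed about an $h$-vertex graph $H$.

\emph{A clique.} The graph $K_{h-1}$ has average degree $h-2$ and too few vertices to contain a subdivision of $H$. If $d(H)\le 1/\varepsilon$ and $h\ge4$, then $\varepsilon\,e(H)=\varepsilon\,d(H)h/2\le h-2$. So $d(H)$ must be large.

\emph{A complete bipartite graph.} Call $H$ \emph{$\alpha$-almost-bipartite} if one can delete $\alpha\,e(H)$ edges from $H$ to make it bipartite. The edges preserved by a map into $K_{a,a}$ form a bipartite graph. So if $H$ is not $\alpha$-almost-bipartite, more than $\alpha\,e(H)$ edges are not preserved, and Lemma~\ref{lem:count} requires $2a>h+\alpha\,e(H)$. This fails for $a=\lceil\alpha\,e(H)/2\rceil$, while $d(K_{a,a})\ge\alpha\,e(H)/2$. So $H$ must be close to bipartite.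

\emph{A random graph.} If $d(H)$ is a large multiple of $\log h$, a random host of density $1/2$ preserves only about half of the edges of $H$ under every injection (Section~\ref{sec:random}). So, as (B) also shows, the degrees of $H$ must be at most logarithmic.

It is natural to guess that these are the only obstructions. The following question of Kim, Liu, Tang, Wang, Yang and Yang~\cite{KLTWYY} removes exactly these three.

\begin{quote}
\textbf{Question.} Given $\varepsilon>0$, do there exist $\alpha,c,K>0$ and $h_0$ such that the following holds for all $h\ge h_0$? If $H$ is an $h$-vertex $\alpha$-almost-bipartite graph with $d(H)\ge K$ and $\Delta(H)\le c\log h$, then every graph $G$ with $d(G)\ge\varepsilon\,e(H)$ contains a subdivision of $H$.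
\end{quote}

The answer is no for small $\varepsilon$, even when $H$ is bipartite and regular of constant degree.

\begin{theorem}\label{thm:main}
Let $0<\varepsilon<1/4$. For all $\alpha,c,K>0$ and all $h_0$ there are $h\ge h_0$, an $h$-vertex bipartite $d$-regular graph $H$ with $K\le d\le c\log h$, and a graph $G$ with $d(G)\ge\varepsilon\,e(H)$ that contains no subdivision of $H$.
\end{theorem}

Such an $H$ is $\alpha$-almost-bipartite and has $d(H)=\Delta(H)=d$, so it satisfies all hypotheses of the Question. The failure occurs for every large degree and for hosts of every large order.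

\begin{theorem}\label{thm:all}
For every $0<\varepsilon<1/4$ there is $d_0$ such that for all integers $m\ge d\ge d_0$ there is a $d$-regular bipartite graph $H$ on $2m$ vertices with the following property: for all sufficiently large $n$, some $n$-vertex graph $G$ has $d(G)\ge\varepsilon\,e(H)$ and contains no subdivision of $H$.
\end{theorem}

For logarithmically dense graphs no special choice of $H$ is needed.

\begin{theorem}\label{thm:dense}
Let $0<\eta\le1/32$ and let $H$ be any graph on $h\ge2$ vertices with $d(H)\ge\frac{3}{\eta^2}\log h$. Then some graph $G$ has $d(G)\ge(\frac14-2\eta)e(H)$ and contains no subdivision of $H$.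
\end{theorem}

For large $\varepsilon$ the answer is yes, with no condition on $\Delta(H)$ or on the distance of $H$ from being bipartite.

\begin{theorem}\label{thm:large}
Let $\varepsilon>14$ and $K=8/(\varepsilon-14)$. For every graph $H$ with $d(H)\ge K$, every graph $G$ with $d(G)\ge\varepsilon\,e(H)$ contains a subdivision of $H$.
\end{theorem}

Parameters $\alpha,c,K,h_0$ that work for some $\varepsilon$ work for every larger $\varepsilon$. Hence there is a threshold $\varepsilon^*$ such that the answer is no for $\varepsilon<\varepsilon^*$ and yes for $\varepsilon>\varepsilon^*$, and Theorems~\ref{thm:main} and~\ref{thm:large} give $\frac14\le\varepsilon^*\le14$. We do not determine $\varepsilon^*$.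

The constant $\frac14$ arises as follows. Suppose that $G$ has $N$ vertices and edge density $\frac12$, and that every injection $V(H)\to V(G)$ preserves at most about half of the edges of $H$. By Lemma~\ref{lem:count}, $G$ contains no subdivision of $H$ when $N$ is slightly below $e(H)/2$, and then $d(G)\approx N/2\approx e(H)/4$. (With density $p$ the same count would give $p(1-p)e(H)$, which is largest at $p=\frac12$.) The task is to produce such pairs $(G,H)$ with $H$ sparse and bipartite.

\section{The random host and its logarithmic barrier}\label{sec:random}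

We first carry out this plan with a random $G$, and then locate the step that needs logarithmic degree. Let $G(N,\frac12)$ be the random graph on $N$ vertices in which each pair is an edge independently with probability $\frac12$. We use Hoeffding's inequality: if $X$ has the binomial distribution $\mathrm{Bin}(\ell,\frac12)$ and $\eta>0$, then $P\bigl(X\ge(\frac12+\eta)\ell\bigr)\le\exp(-2\eta^2\ell)$.

\begin{proof}[Proof of Theorem~\ref{thm:dense}]
Let $\ell=e(H)$. Since $h\log h\ge2\log2$,
\[
\ell=\frac{h\,d(H)}2\ge\frac{3}{2\eta^2}\,h\log h\ge\frac{3\log2}{\eta^2}>\frac1\eta\ge32 .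
\]
Put $N=\lfloor(\frac12-2\eta)\ell\rfloor$. Then $N\ge\lfloor\frac7{16}\cdot32\rfloor\ge1$ and $N\le\ell\le h^2$. Let $G=G(N,\frac12)$.

Fix an injection $\varphi\colon V(H)\to V(G)$. The pairs $\varphi(u)\varphi(v)$ with $uv\in E(H)$ are distinct, so the number of preserved edges has distribution $\mathrm{Bin}(\ell,\frac12)$. It is at least $(\frac12+\eta)\ell$ with probability at most $\exp(-2\eta^2\ell)\le\exp(-3h\log h)$. There are at most $N^h\le\exp(2h\log h)$ injections. So with probability at least $1-h^{-h}\ge\frac34$, every injection preserves fewer than $(\frac12+\eta)\ell$ edges. The distribution of $e(G)$ is symmetric about $\frac12\binom N2$, so with probability at least $\frac12$ we have $e(G)\ge\frac12\binom N2$, that is, $d(G)\ge\frac{N-1}2$. As $\frac34+\frac12>1$, some $G$ has both properties. For this $G$, using $\eta\ell>1$,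
\[
d(G)\ge\tfrac12\bigl((\tfrac12-2\eta)\ell-2\bigr)=(\tfrac14-\eta)\ell-1\ge(\tfrac14-2\eta)\ell .
\]
By Lemma~\ref{lem:count}, a subdivision of $H$ in $G$ would force $N>h+(\frac12-\eta)\ell$, which is false.
\end{proof}

The hypothesis on $d(H)$ enters in the union bound, where each vertex of $H$ costs a factor $N$ and gains only a factor $\exp(-\eta^2d(H))$. Below logarithmic degree this argument breaks down completely. If $N\ge2h$, the expected number of injections preserving \emph{all} edges of $H$ is
\[
N(N-1)\cdots(N-h+1)\,2^{-e(H)}\ge h^h\,2^{-h\,d(H)/2},
\]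
which exceeds $1$ as soon as $d(H)<2\log h/\log2$.

The remedy is to reduce the number of essentially different injections. Let the vertices of $G$ fall into $k$ classes, with adjacency depending only on the classes. The set of preserved edges then depends only on the class of each branch vertex, the cost per vertex of $H$ drops from $N$ to $k$, and the union bound needs only $\log k\ll d(H)$. Two new difficulties appear. First, such a host contains large complete bipartite subgraphs, into which much of a bipartite $H$ might be placed; Section~\ref{sec:host} bounds this effect, and it is negligible once $k\gg d(H)^2$. Second, the host no longer carries enough independent randomness, and for some $H$ the desired conclusion is false (Remark~\ref{rem:bad}). So in Section~\ref{sec:H} the host is fixed and $H$ is random. The two conditions $k\gg d^2$ and $\log k\ll d$ are compatible for every large constant $d$, and this is the heart of Theorem~\ref{thm:main}.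

\section{A host with few classes of vertices}\label{sec:host}

Let $t,s\ge1$ be integers and $k=2^t$. For $x,y\in\mathbb{F}_2^t$ let $x\cdot y=\sum_ix_iy_i\in\mathbb{F}_2$. Let $G_{k,s}$ be the graph with vertex set $\mathbb{F}_2^t\times\{1,\dots,s\}$ in which distinct vertices $(x,i)$ and $(y,j)$ are adjacent if and only if $x\cdot y=0$. It has $N=ks$ vertices. The set $\{x\}\times\{1,\dots,s\}$ is the \emph{class} $x$; it is a clique if $x\cdot x=0$ and an independent set otherwise. Adjacency is recorded by the symmetric $k\times k$ matrix $M_{xy}=(-1)^{x\cdot y}$. For $k=4$, in the order $00,01,10,11$,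
\[
M=\begin{pmatrix}1&1&1&1\\ 1&-1&1&-1\\ 1&1&-1&-1\\ 1&-1&-1&1\end{pmatrix}.
\]
The rows of $M$ are orthogonal, and this makes the density between two vertex sets close to $\frac12$ unless they are concentrated on few classes. We use repeatedly that for $z\neq0$ the nonzero linear form $y\mapsto z\cdot y$ vanishes on exactly $k/2$ vectors.

\begin{lemma}\label{lem:host}
\begin{itemize}
\item[(a)] $d(G_{k,s})\ge N/2$.
\item[(b)] Let $a,b\in\mathbb{R}^{\mathbb{F}_2^t}$ satisfy $0\le a_x,b_x\le s$ for all $x$ and $\sum_xa_x=\sum_xb_x=m$. Then
\[
\sum_{x\cdot y=0}a_xb_y\le\frac{m^2}2+\frac{\sqrt k\,s\,m}2 .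
\]
\end{itemize}
\end{lemma}

\begin{proof}
(a) The number of pairs $(x,y)$ with $x\cdot y=0$ is $k+(k-1)\frac k2=\frac{k^2+k}2$, the first term coming from $x=0$. Since $x\cdot x=\sum_ix_i$ is a nonzero linear form, $x\cdot x=0$ for exactly $k/2$ vectors $x$. Counting ordered pairs of vertices with orthogonal classes and removing the pairs of equal vertices,
\[
2e(G_{k,s})=s^2\,\frac{k^2+k}2-\frac{sk}2\ge\frac{s^2k^2}2=\frac{N^2}2 .
\]

(b) We have $(M^2)_{xz}=\sum_y(-1)^{(x+z)\cdot y}$, which is $k$ for $x=z$ and $0$ otherwise. So $M^2=kI$ and $\|Mb\|^2=b^TM^2b=k\|b\|^2$. The indicator of $x\cdot y=0$ is $\frac12(1+M_{xy})$, so by the Cauchy--Schwarz inequality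
\[
\sum_{x\cdot y=0}a_xb_y=\frac{m^2}2+\frac{a^TMb}2\le\frac{m^2}2+\frac{\sqrt k}2\,\|a\|\,\|b\| .
\]
Finally $\|a\|^2\le s\sum_xa_x=sm$, and $\|b\|^2\le sm$ in the same way.
\end{proof}

Let $H$ be bipartite with sides $A$ and $B$ of size $m$, and let $\varphi\colon V(H)\to V(G_{k,s})$ be injective. Let $f(u)$ be the class of $\varphi(u)$ for $u\in A$ and $g(v)$ the class of $\varphi(v)$ for $v\in B$; we call $f,g$ the \emph{class maps} of $\varphi$. Their fibers have size at most $s$, because a class has $s$ vertices. For arbitrary maps $f\colon A\to\mathbb{F}_2^t$ and $g\colon B\to\mathbb{F}_2^t$ put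
\[
W_{f,g}=\{(u,v)\in A\times B: f(u)\cdot g(v)=0\}.
\]
Viewing $E(H)$ as a subset of $A\times B$, every edge preserved by $\varphi$ lies in $W_{f,g}$. If all fibers have size at most $s$, Lemma~\ref{lem:host}(b) with $a_x=|f^{-1}(x)|$ and $b_y=|g^{-1}(y)|$ gives
\begin{equation}\label{eq:W}
|W_{f,g}|=\sum_{x\cdot y=0}a_xb_y\le\frac{m^2}2+\frac{\sqrt k\,s\,m}2 .
\end{equation}

\begin{example}\label{ex:K66}
The graph $G_{16,1}$ has $16$ vertices and average degree at least $8$, and it contains no subdivision of $H=K_{6,6}$, which has only $12$ vertices. Indeed, with $m=6$, $k=16$, $s=1$, inequality~\eqref{eq:W} shows that an injection preserves at most $18+\frac12\cdot4\cdot6=30$ of the $36$ edges, so by Lemma~\ref{lem:count} a subdivision needs $12+6=18$ vertices. Here $d(G_{16,1})\ge\frac29e(H)$.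
\end{example}

The proof of Theorem~\ref{thm:main} is this example with $K_{m,m}$ replaced by a $d$-regular graph $H$ that occupies about a $d/m$ fraction of every set $W_{f,g}$. Multiplying~\eqref{eq:W} by $d/m$, such an $H$ has at most about $\frac{dm}2+\frac{dN}{2\sqrt k}$ preserved edges out of $dm$. With $N\approx dm/2$ the second term is small compared with $dm$ exactly when $\sqrt k\gg d$.

\begin{remark}\label{rem:sharp}
The error term in Lemma~\ref{lem:host}(b) cannot be improved. Let $t$ be even, let $U$ consist of the vectors supported on the first $t/2$ coordinates and $U'$ of those supported on the last $t/2$. Then $|U|=|U'|=\sqrt k$ and $x\cdot y=0$ for $x\in U$, $y\in U'$. If $a$ and $b$ equal $s$ on $U$ and $U'$ respectively and $0$ elsewhere, then $m=\sqrt k\,s$ and both sides of the inequality equal $m^2$. The classes in $U\setminus\{0\}$ and $U'\setminus\{0\}$ span a complete bipartite subgraph with sides of size $(\sqrt k-1)s$. If this size is at least $m$, then $G_{k,s}$ contains every bipartite graph with sides of size $m$. So $N/\sqrt k$ must be at most about $m$, and $k$ must be at least of order $d^2$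 when $N\approx dm/2$.
\end{remark}

\begin{remark}\label{rem:bad}
The graph $H$ cannot be arbitrary. Let $H$ be a disjoint union of $m/d$ copies of $K_{d,d}$, and let $s\ge2d$ and $N\ge8m$. Each of the $k/2$ classes that are cliques holds $\lfloor s/(2d)\rfloor\ge s/(4d)$ disjoint copies of $K_{d,d}$, in total at least $N/(8d)\ge m/d$ copies. So $H$ is a subgraph of $G_{k,s}$.
\end{remark}

\section{A regular bipartite graph that is evenly spread}\label{sec:H}

We need three properties of $H$ at once: it is $d$-regular, it is simple, and it meets each of the sets $W_{f,g}$ in at most slightly more than the expected number of edges. A union of $d$ random perfect matchings is regular by construction and has enough independence for a concentration inequality, but it may repeat edges. We do not repair repeated edges. Instead we show that the union is simple with probability at least $2^{-d^2}$, while the third property fails with smaller probability. We use two standard results.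

\emph{Permanents.} The permanent of an $m\times m$ matrix $Q$ is $\operatorname{per}Q=\sum_\sigma\prod_{u=1}^mQ_{u,\sigma(u)}$, the sum over all permutations $\sigma$ of $[m]=\{1,\dots,m\}$. Van der Waerden's conjecture, proved by Egorychev and by Falikman in 1981, states that if $Q$ has nonnegative entries and all its row and column sums equal $1$, then $\operatorname{per}Q\ge m!/m^m$.

\emph{Azuma's inequality.} If $Z_0,Z_1,\dots,Z_r$ is a martingale with $|Z_j-Z_{j-1}|\le\gamma$ for all $j$, then $P(Z_r-Z_0\ge\lambda)\le\exp\bigl(-\lambda^2/(2r\gamma^2)\bigr)$ for $\lambda>0$.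

\begin{lemma}\label{lem:H}
Let $0<\eta\le1/32$, let $k=2^t$, and let $d,m$ be positive integers with
\[
\log k\le\frac{\eta^2d}{32},\qquad d\le\frac{\eta^2m}{16}.
\]
Then there is a $d$-regular bipartite graph $H$ with sides $A,B$ of size $m$ such that for all maps $f\colon A\to\mathbb{F}_2^t$ and $g\colon B\to\mathbb{F}_2^t$,
\begin{equation}\label{eq:spread}
|E(H)\cap W_{f,g}|\le\frac dm\,|W_{f,g}|+\eta dm .
\end{equation}
\end{lemma}

\begin{proof}
Identify $A$ and $B$ with two copies of $[m]$. Let $\pi_1,\dots,\pi_d$ be independent uniformly random permutations of $[m]$, and form the $d$-regular bipartite multigraph with edges $(u,\pi_i(u))$. Call two permutations \emph{disjoint} if they agree at no point; the multigraph is simple if and only if $\pi_1,\dots,\pi_d$ are pairwise disjoint.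

\emph{Simplicity.} Let $\pi_1,\dots,\pi_{i-1}$ be pairwise disjoint, and let $Q$ be the $0/1$ matrix with $Q_{uv}=0$ exactly when $v=\pi_j(u)$ for some $j<i$. The permutations disjoint from $\pi_1,\dots,\pi_{i-1}$ are those counted by $\operatorname{per}Q$. By disjointness, row $u$ has its zeros at the $i-1$ distinct places $\pi_j(u)$ and column $v$ has its zeros at the $i-1$ distinct places $\pi_j^{-1}(v)$, so all row and column sums of $Q$ equal $m-i+1$. Applying the permanent bound to $Q/(m-i+1)$ gives $\operatorname{per}Q\ge(m-i+1)^m\,m!/m^m$. Hence, given $\pi_1,\dots,\pi_{i-1}$, the permutation $\pi_i$ is disjoint from all of them with probability at least $(1-\frac{i-1}m)^m$. The function $1-x-4^{-x}$ is concave and vanishes at $0$ and $\frac12$, so $1-x\ge4^{-x}$ on $[0,\frac12]$. As $\frac{i-1}m\le\frac dm\le\frac12$, the conditional probability is at least $4^{-(i-1)}$, and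
\[
P(\text{simple})\ge\prod_{i=1}^d4^{-(i-1)}=2^{-d(d-1)}\ge2^{-d^2}.
\]

\emph{Concentration.} Fix $f$ and $g$, and let $X$ be the number of pairs $(i,u)$ with $(u,\pi_i(u))\in W_{f,g}$. Each $\pi_i(u)$ is uniform on $[m]$, so $EX=\frac dm|W_{f,g}|$. Reveal the $dm$ values $\pi_1(1),\dots,\pi_1(m),\pi_2(1),\dots,\pi_d(m)$ in this order, and let $Z_j$ be the conditional expectation of $X$ given the first $j$ values; then $Z_0=EX$ and $Z_{dm}=X$. Fix the first $j-1$ values, let $\pi_i(u)$ be the next one, and let $v,v'$ be two values that it can take. Neither $v$ nor $v'$ occurs among $\pi_i(1),\dots,\pi_i(u-1)$. So replacing $\pi_i$ by $(v\,v')\circ\pi_i$, where $(v\,v')$ is the transposition, keeps the revealed values and is a bijection from the outcomes with $\pi_i(u)=v$ to those with $\pi_i(u)=v'$. It changes $\pi_i$ at two points, hence changes $X$ by at most $2$. Therefore the possible values of $Z_j$, given the first $j-1$ values, differ from one another by at most $2$, and $Z_{j-1}$ is their average; so $|Z_j-Z_{j-1}|\le2$. Azuma's inequality gives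
\[
P(X-EX\ge\eta dm)\le\exp\Bigl(-\frac{\eta^2d^2m^2}{2\cdot dm\cdot4}\Bigr)=\exp\Bigl(-\frac{\eta^2dm}8\Bigr).
\]

\emph{Union bound.} There are $k^{2m}$ pairs $(f,g)$. The two hypotheses bound the two terms in
\[
2m\log k+d^2\log2\le\frac{\eta^2dm}{16}+\log2\cdot\frac{\eta^2dm}{16}<\frac{\eta^2dm}8 .
\]
Hence $k^{2m}\exp(-\eta^2dm/8)<2^{-d^2}\le P(\text{simple})$, and some outcome is simple and has $X<EX+\eta dm$ for all $f,g$. For a simple outcome $H$ we have $X=|E(H)\cap W_{f,g}|$.
\end{proof}

Inequality~\eqref{eq:spread} holds with no restriction on the fibers of $f$ and $g$. This freedom is used in Section~\ref{sec:all}.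

\section{Proof of Theorem~\ref{thm:main}}\label{sec:main}

It remains to choose $k$ and $s$. We take $k$ of order $d^2/\eta^2$, so that the error term in~\eqref{eq:W} contributes at most $\eta dm$ edges, and we take $s$ so that $N=ks$ is just above $2\varepsilon dm$. Since $N$ is a multiple of $k$, rounding costs up to $k$ vertices, and this is negligible only if $k\ll dm$, that is, $d\ll m$. The following proposition records everything that is used later.

\begin{proposition}\label{prop:key}
Let $\frac18\le\varepsilon<\frac14$ and $\eta=\frac14(\frac14-\varepsilon)\in(0,\frac1{32}]$. There is $d_1=d_1(\varepsilon)\ge4$ such that for all integers $d,m$ with $d_1\le d\le\eta^3m$ there are integers $t\ge2$, $s\ge1$ and a $d$-regular bipartite graph $H$ with sides $A,B$ of size $m$ such that, with $k=2^t$ and $N=ks$: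
\begin{itemize}
\item[(i)] $2\varepsilon dm\le N<(\frac12-7\eta)dm$;
\item[(ii)] inequality~\eqref{eq:spread} holds for all $f\colon A\to\mathbb{F}_2^t$ and $g\colon B\to\mathbb{F}_2^t$;
\item[(iii)] if all fibers of $f$ and $g$ have size at most $s$, then $|E(H)\cap W_{f,g}|\le(\frac12+2\eta)dm$.
\end{itemize}
In particular, $G=G_{k,s}$ has $d(G)\ge\varepsilon\,e(H)$ and contains no subdivision of $H$.
\end{proposition}

\begin{proof}
Choose $d_1\ge4$ so that $\log\frac{d^2}{8\eta^2}\le\frac{\eta^2d}{32}$ for all $d\ge d_1$. Let $k=2^t$ be the least power of $2$ with $k\ge\frac{d^2}{16\eta^2}$. As $\frac{d^2}{16\eta^2}\ge\frac1{\eta^2}\ge1024$, we have $t\ge2$, and minimality gives $k<\frac{d^2}{8\eta^2}$. Thus $\log k\le\frac{\eta^2d}{32}$, and $d\le\eta^3m\le\frac{\eta^2m}{16}$. Lemma~\ref{lem:H} provides $H$ satisfying (ii).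

Let $s=\lceil2\varepsilon dm/k\rceil$, so that $2\varepsilon dm\le N<2\varepsilon dm+k$. From $d\le\eta^3m$ we get $k<\frac{d^2}{8\eta^2}\le\frac{\eta dm}8$, and $2\varepsilon=\frac12-8\eta$. Hence $N<(\frac12-8\eta+\frac\eta8)dm<(\frac12-7\eta)dm$, which proves (i).

For (iii), combine (ii) with~\eqref{eq:W} and $\sqrt k\,s=N/\sqrt k$:
\[
|E(H)\cap W_{f,g}|\le\frac dm\Bigl(\frac{m^2}2+\frac{\sqrt k\,s\,m}2\Bigr)+\eta dm=\frac{dm}2+d\cdot\frac N{2\sqrt k}+\eta dm .
\]
Since $N\le\frac{dm}2$ and $\sqrt k\ge\frac d{4\eta}$, we have $\frac N{2\sqrt k}\le\frac{dm}{4\sqrt k}\le\eta m$, and (iii) follows.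

By Lemma~\ref{lem:host}(a) and (i), $d(G)\ge N/2\ge\varepsilon dm=\varepsilon\,e(H)$. Suppose that $G$ contains a subdivision of $H$. The class maps $f,g$ of its branch map have fibers of size at most $s$, so by (iii) at most $(\frac12+2\eta)dm$ edges are preserved. Lemma~\ref{lem:count} gives $N\ge2m+(\frac12-2\eta)dm$, contradicting (i).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
A pair $(H,G)$ that works for $\max\{\varepsilon,\frac18\}$ works for $\varepsilon$, so we may assume $\varepsilon\ge\frac18$. Fix an integer $d\ge\max\{d_1,K\}$, and then choose $m$ so large that $2m\ge h_0$, $d\le\eta^3m$ and $d\le c\log(2m)$. Take $H$ and $G$ from Proposition~\ref{prop:key} and $h=2m$.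
\end{proof}

Since $d$ is fixed before $m$, the same proof works with $c\log h$ replaced by any function of $h$ that tends to infinity.

\section{All degrees and arbitrarily large hosts}\label{sec:all}

Theorem~\ref{thm:all} asks for two things beyond Proposition~\ref{prop:key}. Degrees $d>\eta^3m$ must be covered; these exceed any fixed multiple of $\log m$ when $m$ is large, so Theorem~\ref{thm:dense} applies. And the host must have $n$ vertices for every large $n$; we take disjoint copies of one host. A subdivision of a disconnected $H$ could then spread its components over several copies and escape the vertex count. Lemma~\ref{lem:H} does not say that $H$ is connected, but~\eqref{eq:spread} forces one component to carry almost all edges, which is enough.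

\begin{lemma}\label{lem:giant}
Let $0<\eta\le1/32$ and $t\ge2$, and let $H$ be a $d$-regular bipartite graph, $d\ge1$, with sides $A,B$ of size $m$ that satisfies~\eqref{eq:spread} for all $f\colon A\to\mathbb{F}_2^t$ and $g\colon B\to\mathbb{F}_2^t$. Then $H$ has a component with more than $(1-\eta)dm$ edges.
\end{lemma}

\begin{proof}
Let $A_1\cup B_1$, with $A_1\subseteq A$ and $B_1\subseteq B$, be the vertex set of a union of components. Counting its edges from both sides gives $d|A_1|=d|B_1|$, so $|A_1|=|B_1|=a$, say. Let $\xi_1,\xi_2$ be the first two unit vectors of $\mathbb{F}_2^t$. Put $f=\xi_1$ on $A_1$ and $f=\xi_2$ on $A\setminus A_1$, and put $g=\xi_2$ on $B_1$ and $g=\xi_1$ on $B\setminus B_1$. Then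
\[
W_{f,g}=(A_1\times B_1)\cup\bigl((A\setminus A_1)\times(B\setminus B_1)\bigr)
\]
contains all $dm$ edges of $H$. So~\eqref{eq:spread} gives $dm\le\frac dm\bigl(a^2+(m-a)^2\bigr)+\eta dm$, and since $m^2=a^2+(m-a)^2+2a(m-a)$, this says
\begin{equation}\label{eq:cut}
2a(m-a)\le\eta m^2 .
\end{equation}

Suppose that every component has at most $m/2$ vertices on each side. Add components one at a time until $a$ first exceeds $m/4$. Then $m/4<a\le3m/4$, so $2a(m-a)\ge\frac38m^2>\eta m^2$, contradicting~\eqref{eq:cut}. Hence some component has $a>m/2$. By~\eqref{eq:cut}, $m-a\le\frac{\eta m^2}{2a}<\eta m$, and this component has $da>(1-\eta)dm$ edges.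
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
Let $\varepsilon'=\frac12(\varepsilon+\frac14)$, so that $\varepsilon<\varepsilon'$ and $\frac18<\varepsilon'<\frac14$, and let $\eta=\frac14(\frac14-\varepsilon')\le\frac1{32}$. Choose $m_0$ with $\eta^3m\ge\frac3{\eta^2}\log(2m)$ for all $m\ge m_0$, and let $d_0=\max\{d_1(\varepsilon'),m_0\}\ge4$. Let $m\ge d\ge d_0$.

It suffices to find $H$ and a graph $G$ with $d(G)\ge\varepsilon'e(H)$ such that no disjoint union of copies of $G$ and isolated vertices contains a subdivision of $H$. Indeed, let $N=|G|$, and let $G_n$ consist of $\lfloor n/N\rfloor$ copies of $G$ and $n-N\lfloor n/N\rfloor$ isolated vertices. Then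
\[
d(G_n)=\frac{N\lfloor n/N\rfloor}n\,d(G)\ge\Bigl(1-\frac Nn\Bigr)\varepsilon'e(H)\ge\varepsilon\,e(H)\qquad\text{for } n\ge\frac{\varepsilon'N}{\varepsilon'-\varepsilon}.
\]

\emph{Case 1: $d>\eta^3m$.} Let $H$ have vertices $a_u,b_u$ for $u\in\mathbb{Z}_m$, with $a_u$ adjacent to $b_u,b_{u+1},\dots,b_{u+d-1}$. As $d\le m$, this is a $d$-regular bipartite graph, and it is connected because $b_0a_0b_1a_1\cdots b_{m-1}a_{m-1}$ is a path through all vertices. Since $m\ge d\ge m_0$, we have $d>\eta^3m\ge\frac3{\eta^2}\log(2m)$. Theorem~\ref{thm:dense} gives $G$ with no subdivision of $H$ and with $d(G)\ge(\frac14-2\eta)e(H)\ge\varepsilon'e(H)$, because $\varepsilon'=\frac14-4\eta$. A subdivision of $H$ is connected and has an edge, so in a disjoint union of copies of $G$ and isolated vertices it would lie in a single copy of $G$.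

\emph{Case 2: $d\le\eta^3m$.} Let $H,k,s,N$ and $G=G_{k,s}$ be given by Proposition~\ref{prop:key} for $\varepsilon'$; then $d(G)\ge\varepsilon'e(H)$. By part (ii) and Lemma~\ref{lem:giant}, $H$ has a component $H_0$ with $e(H_0)>(1-\eta)dm$. Suppose that a disjoint union of copies of $G$ and isolated vertices contains a subdivision of $H$. The part that subdivides $H_0$ is connected and has an edge, so $G$ contains a subdivision of $H_0$, with branch map $\varphi$, say. Define $f$ on $A\cap V(H_0)$ and $g$ on $B\cap V(H_0)$ as the class maps of $\varphi$; their fibers have size at most $s$. To apply (iii) we need maps on all of $A$ and $B$. Since $ks=N\ge2\varepsilon'dm\ge dm/4\ge m$, as long as some vertex of $A$ has no value, some fiber of $f$ has fewer than $s$ elements and can receive it; the same holds for $B$ and $g$. So $f$ and $g$ extend to $A$ and $B$ with fibers of size at most $s$. Every edge of $H_0$ preserved by $\varphi$ lies in $E(H)\cap W_{f,g}$, so by (iii) there are at most $(\frac12+2\eta)dm$ of them. Lemma~\ref{lem:count} for $H_0$ gives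
\[
N>(1-\eta)dm-(\tfrac12+2\eta)dm=(\tfrac12-3\eta)dm,
\]
contradicting (i).
\end{proof}

\section{Average degree above $14\,e(H)$}\label{sec:large}

A graph is \emph{$r$-connected} if it has more than $r$ vertices and remains connected after the deletion of any set of fewer than $r$ vertices. Such a graph has minimum degree at least $r$, since deleting the neighbors of a vertex of degree less than $r$ would separate it from the remaining vertices. Deleting $j$ vertices from an $(r+j)$-connected graph leaves an $r$-connected graph. A graph is \emph{$r$-linked} if for any distinct vertices $y_1,\dots,y_r,z_1,\dots,z_r$ it contains $r$ pairwise disjoint paths, the $i$-th joining $y_i$ to $z_i$. We use two results.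

\begin{theorem}[Mader; see {\cite[Theorem 1.4.3]{Diestel}}]\label{thm:mader}
Let $r\ge1$ be an integer. Every graph $G$ with $d(G)\ge4r$ has an $(r+1)$-connected subgraph $G_1$ with $e(G_1)/|G_1|>e(G)/|G|-r$, that is, $d(G_1)>d(G)-2r$.
\end{theorem}

\begin{theorem}[Thomas and Wollan \cite{TW}]\label{thm:tw}
Every $2r$-connected graph on $n$ vertices with at least $5rn$ edges is $r$-linked.
\end{theorem}

Linkedness produces paths with distinct ends, whereas the paths of a subdivision share their ends. So we give each end of each edge of $H$ its own neighbor of the branch vertex, delete the branch vertices so that no path passes through them, and link the chosen neighbors.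

\begin{proof}[Proof of Theorem~\ref{thm:large}]
Let $\ell=e(H)$ and $h=|H|$. Since $d(H)\ge K>0$, we have $\ell\ge1$ and $h=2\ell/d(H)\le2\ell/K$; this is the only use of the hypothesis on $H$. As $\varepsilon=14+8/K$,
\[
d(G)\ge14\ell+\frac{8\ell}K\ge14\ell+4h .
\]
Let $r=2\ell+h$. Then $d(G)\ge4r$, and Theorem~\ref{thm:mader} gives a $(2\ell+h+1)$-connected subgraph $G_1$ with $d(G_1)>d(G)-4\ell-2h$.

Choose any set $S$ of $h$ vertices of $G_1$ and a bijection $\varphi\colon V(H)\to S$. For the $2\ell$ pairs $(v,F)$ with $F\in E(H)$ and $v$ an end of $F$, choose one at a time distinct vertices $y_{v,F}\in V(G_1)\setminus S$ with $y_{v,F}$ adjacent to $\varphi(v)$ in $G_1$. This is possible because $\varphi(v)$ has at least $2\ell+h+1$ neighbors, of which at most $h$ lie in $S$ and fewer than $2\ell$ have been chosen before.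

The graph $G_2=G_1-S$ is $2\ell$-connected. Deleting a vertex from a graph with $n'\ge2$ vertices and $e'$ edges removes at most $n'-1$ edges and leaves average degree at least $\frac{2e'}{n'-1}-2\ge\frac{2e'}{n'}-2$. Deleting the $h$ vertices of $S$ one at a time, we get
\[
d(G_2)\ge d(G_1)-2h>d(G)-4\ell-4h\ge10\ell ,
\]
so $e(G_2)>5\ell\,|G_2|$. By Theorem~\ref{thm:tw}, $G_2$ is $\ell$-linked. Take disjoint paths in $G_2$ joining $y_{u,F}$ to $y_{v,F}$ for all edges $F=uv$ of $H$, and extend each by the edges $\varphi(u)y_{u,F}$ and $\varphi(v)y_{v,F}$. The resulting paths are internally disjoint and their interiors avoid $S$, so they form a subdivision of $H$ in $G$.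
\end{proof}

A graph without isolated vertices has $d(H)\ge1$, and $\varepsilon=22$ gives $K=1$; so Theorem~\ref{thm:large} contains statement (A) with $C=22$.

\begin{thebibliography}{9}

\bibitem{Diestel}
Diestel, \emph{Graph Theory}.

\bibitem{KLTWYY}
Jaehoon Kim, Hong Liu, Yantao Tang, Guanghui Wang, Donglei Yang, Fan Yang, \emph{Extremal density for subdivisions with length or sparsity constraints}, arXiv:2401.15403 (2024).

\bibitem{TW}
Thomas and Wollan, European J. Combin. 26 (2005) 309--324.

\end{thebibliography}
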